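\title{Oriented flag matroids and the mod 2 cohomology of real flag manifolds}

\begin{abstract}
Recording the signs of Pl\"ucker coordinates gives a continuous map from a real flag manifold to the finite space of oriented flag matroids of the same rank. We prove that this map induces a surjection in mod $2$ cohomology, split by a ring homomorphism that commutes with the Steenrod squares. The proof constructs Stiefel--Whitney classes on the finite space from the posets of covectors.
\end{abstract}

\section{Introduction}\label{sec:intro}

A linear subspace of $\mathbb R^n$ is determined by its Pl\"ucker coordinates. If we keep only their signs, we are left with finitely many patterns, and the Pl\"ucker relations leave a condition on signs that makes sense without real numbers. The patterns that satisfy this condition form a finite topological space, and one can ask how much of the topology of a Grassmannian or a flag manifold is still visible in it.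

\subsection*{The two spaces}
Let $E=\{1,\dots,n\}$ and let $\mathbf r=(r_1,\dots,r_s)$ be integers with $0\le r_1\le\dots\le r_s\le n$. We assume $s\ge1$ and $n\ge1$; for $n=0$ both spaces below are points. Let
\[
X=\mathrm{Fl}(\mathbf r,E)(\mathbb R)
\]
be the manifold of flags $V_1\subseteq\dots\subseteq V_s$ of linear subspaces of $\mathbb R^E$ with $\dim V_i=r_i$. We also write $V_i$ for the tautological vector bundle on $X$ whose fiber over a flag is its $i$-th member.

Let $\mathbb S=\{0,1,-1\}$ be the sign hyperfield. Signs are multiplied as integers. In place of a vanishing sum we use the following notion: a finite family of signs is \emph{balanced} if its members are all $0$ or include both $1$ and $-1$. These are exactly the sign patterns of families of real numbers with sum $0$. The open sets of $\mathbb S$ are $\emptyset,\{1\},\{-1\},\{1,-1\},\mathbb S$, so that $\operatorname{sign}\colon\mathbb R\to\mathbb S$ is continuous. They are the up-sets of the partial order given by $0<1$ and $0<-1$. For functions $Y,Y'$ from a set to $\mathbb S$ we write $Y\le Y'$ if $Y(e)\in\{0,Y'(e)\}$ for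 all $e$.

An \emph{oriented flag matroid} of rank $\mathbf r$ on $E$ is a tuple $\mathbf M=([\chi_1],\dots,[\chi_s])$, where $\chi_i\colon E^{r_i}\to\mathbb S$ is a nonzero alternating function and $[\chi_i]=\{\chi_i,-\chi_i\}$, such that for all $1\le i\le j\le s$, all $a_1,\dots,a_{r_i-1}\in E$ and all $b_1,\dots,b_{r_j+1}\in E$ the family
\begin{equation}\label{eq:GP}
(-1)^k\,\chi_i(a_1,\dots,a_{r_i-1},b_k)\,\chi_j(b_1,\dots,\widehat{b_k},\dots,b_{r_j+1}),\qquad k=1,\dots,r_j+1,
\end{equation}
is balanced. (If $r_i=0$, then $\chi_i=\pm1$ and there is no condition for this $i$.) The conditions with $i=j$ are the Grassmann--Pl\"ucker relations; they say that $\chi_i$ is a chirotope and $M_i=[\chi_i]$ is an oriented matroid of rank $r_i$. Let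
\[
F=\mathrm{Fl}(\mathbf r,E)(\mathbb S)
\]
be the finite set of oriented flag matroids of rank $\mathbf r$. For oriented matroids of the same rank write $[\chi]\le[\chi']$ if $\chi\le\chi'$ or $\chi\le-\chi'$, and write $\mathbf M\le\mathbf M'$ if $M_i\le M_i'$ for all $i$. The topology that $F$ inherits from $\mathbb S$ is the one whose open sets are the up-sets for this order.

\subsection*{The sign map}
Given a flag, choose for each $i$ a real $r_i\times E$ matrix $A_i$ with row space $V_i$, and let $\Delta_i(a_1,\dots,a_{r_i})$ be the determinant of the columns $a_1,\dots,a_{r_i}$ of $A_i$. Another choice of $A_i$ multiplies $\Delta_i$ by a nonzero scalar, so $[\operatorname{sign}\circ\Delta_i]$ depends only on $V_i$. These classes satisfy \eqref{eq:GP}. Indeed, expansion along the last column shows that $v(e)=\Delta_i(a_1,\dots,a_{r_i-1},e)$ is a linear combination of the rows of $A_i$, so $v\in V_i\subseteq V_j$. Adjoin $v$ to $A_j$ as an extra row. The columns $b_1,\dots,b_{r_j+1}$ then form a singular square matrix, and expansion along the new row gives $\sum_k(-1)^kv(b_k)\Delta_j(b_1,\dots,\widehat{b_k},\dots,b_{r_j+1})=0$.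 We obtain the \emph{sign map}
\[
\mu=\operatorname{sign}_*\colon X\to F,\qquad (V_1,\dots,V_s)\mapsto([\operatorname{sign}\circ\Delta_1],\dots,[\operatorname{sign}\circ\Delta_s]).
\]
Near a given flag the matrices $A_i$ can be chosen continuously, and a nonzero minor keeps its sign under small perturbations. So $\mu$ can only increase when a flag is perturbed, preimages of up-sets are open, and $\mu$ is continuous. The order on $F$ thus models degeneration: passing from $\mathbf M'$ to $\mathbf M\le\mathbf M'$ lets some Pl\"ucker coordinates vanish.

Throughout, $H^*$ and $H_*$ denote singular cohomology and homology with coefficients in $\mathbb Z/2$. The following problem comes from the work of Jarra and Lorscheid \cite{JL}.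

\medskip
\noindent\textbf{Problem.} \emph{Is $\mu^*\colon H^*(F)\to H^*(X)$ surjective?}

\subsection*{What to expect}
Take $n=2$ and $\mathbf r=(1)$, and write $+,-$ for $1,-1$. Then $X=\mathbb{RP}^1$ and $F$ has four points. The coordinate axes map to the closed points $[+0]$ and $[0+]$, the two arcs between them map to the open points $[++]$ and $[+-]$, and each closed point lies below each open point. The comparable pairs form a $4$-cycle, so $F$ is a combinatorial circle. Example~\ref{ex:rank1} shows that $\mu^*$ is an isomorphism for $\mathbf r=(1)$ and every $n$.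

In general, $H^*(X)$ is generated as a ring by the Stiefel--Whitney classes $w_j(V_i)$. The problem therefore asks whether these classes can be read off from signs alone. The sign vectors of the points of $V_i$ depend only on $M_i$, and they are defined for every oriented matroid, which suggests a positive answer.

\begin{theorem}\label{thm:surj}
The map $\mu^*\colon H^*(F)\to H^*(X)$ is surjective. More precisely, there are classes $w_{i,j}\in H^j(F)$ for $1\le i\le s$, $1\le j\le r_i$, with $\mu^*(w_{i,j})=w_j(V_i)$.
\end{theorem}

The classes $w_{i,j}$ are constructed in Section~\ref{sec:bundle}. They satisfy every polynomial relation that the $w_j(V_i)$ satisfy.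

\begin{theorem}\label{thm:split}
There is a homomorphism of graded rings $\sigma\colon H^*(X)\to H^*(F)$, commuting with all Steenrod squares, with $\mu^*\circ\sigma=\mathrm{id}$ and $\sigma(w_j(V_i))=w_{i,j}$. Consequently:
\begin{enumerate}
\item[(a)] $\mu_*\colon H_*(X)\to H_*(F)$ is split injective.
\item[(b)] If $\mu(X)\subseteq R\subseteq F$ and $R$ has the subspace topology (for instance, $R$ is the set $\mu(X)$ of realizable oriented flag matroids), then $H^*(R)\to H^*(X)$ also has a section that is a homomorphism of graded rings commuting with all Steenrod squares.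
\end{enumerate}
\end{theorem}

We make no claim about the injectivity of $\mu^*$ in general.

\subsection*{The method}
The points of $F$ have no vector spaces attached to them, so we need a description of Stiefel--Whitney classes that avoids linear structure. Grothendieck's relation provides one: for a real vector bundle $V$ of rank $r$, the cohomology of the projective bundle $P(V)$ is free over that of the base with basis $1,\xi,\dots,\xi^{r-1}$, where $\xi$ is the class of the double cover $S(V)\to P(V)$ by unit vectors, and the $w_j(V)$ are the coefficients that express $\xi^r$ in this basis. This uses only the double cover and its projection to the base, and both have finite models: nonzero covectors of $M_i$ replace unit vectors of $V_i$. The resulting map to $F$ is not locally trivial. The main point is that over the smallest neighborhood of each $\mathbf M\in F$ it retracts onto the fiber over $\mathbf M$ (Sections~\ref{sec:small}--\ref{sec:bundle}). The proof uses no information about the fibers or the image of $\mu$.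

\section{Background}\label{sec:background}

\subsection{Finite spaces}
Every finite poset $P$ carries the topology whose open sets are the up-sets. The smallest open set containing $p$ is $P_{\ge p}$, these sets form a basis, and a map of finite posets is continuous if and only if it preserves the order. The \emph{order complex} of $P$ is the simplicial complex whose simplices are the chains of $P$.
\begin{enumerate}
\item[(F1)] If $f,g\colon P\to P'$ preserve the order and $f\le g$ pointwise, then $f$ and $g$ are homotopic. Put $H(p,0)=f(p)$ and $H(p,t)=g(p)$ for $t>0$. For an up-set $O$ we have $f^{-1}(O)\subseteq g^{-1}(O)$, so $H^{-1}(O)=f^{-1}(O)\times[0,1]\cup g^{-1}(O)\times(0,1]$ is open. In particular a poset with a minimum is contractible, since the constant map to the minimum lies below the identity.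
\item[(F2)] (McCord \cite{McC}.) $P$ is weakly homotopy equivalent to its order complex. Hence $H^*(P)$ is finite-dimensional and vanishes in large degrees.
\end{enumerate}

\subsection{Double covers}\label{sub:covers}
Let $p\colon\widetilde Q\to Q$ be a double cover of any space. Every singular simplex of $Q$ has exactly two lifts. For a cochain $\beta$ on $\widetilde Q$ let $\tau(\beta)$ be the cochain on $Q$ whose value on a simplex is the sum of the values of $\beta$ on the two lifts. Then
\[
0\to C^*(Q)\xrightarrow{\ p^*\ }C^*(\widetilde Q)\xrightarrow{\ \tau\ }C^*(Q)\to0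
\]
is exact; here the coefficients $\mathbb Z/2$ are needed for $\tau p^*=2=0$. Also $\tau(p^*\alpha\cup\beta)=\alpha\cup\tau(\beta)$. Choose one preimage of each point of $Q$ and let $\beta_0\in C^0(\widetilde Q)$ be the indicator function of the chosen points. Then $\tau(\beta_0)=1$ and $d\beta_0=p^*\zeta$ for a cocycle $\zeta$. The class $x=[\zeta]\in H^1(Q)$, the image of $1$ under the connecting homomorphism, is \emph{the class of the cover}. For a cocycle $\alpha$ on $Q$ we have $\tau(p^*\alpha\cup\beta_0)=\alpha$ and $d(p^*\alpha\cup\beta_0)=p^*(\alpha\cup\zeta)$, so the connecting homomorphism is multiplication by $x$. This gives the exact Gysin sequence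
\begin{equation}\label{eq:gysin}
\cdots\to H^k(Q)\xrightarrow{\,p^*\,}H^k(\widetilde Q)\xrightarrow{\,\tau\,}H^k(Q)\xrightarrow{\,\cdot x\,}H^{k+1}(Q)\xrightarrow{\,p^*\,}H^{k+1}(\widetilde Q)\to\cdots.
\end{equation}
The class $x$ is natural: if $\tilde g\colon\widetilde Q'\to\widetilde Q$ covers $g\colon Q'\to Q$ and is bijective on fibers, then $\tilde g^*\beta_0$ is an indicator function of the same kind, so the class of $\widetilde Q'\to Q'$ is $g^*x$. On a loop, $\zeta$ takes the value $1$ exactly when the lifts of the loop are not closed. So for the unit sphere bundle of a real line bundle $\lambda$ the class of the cover is $w_1(\lambda)$.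

The next lemma says that a finite quotient of a cohomology sphere looks like a real projective space.

\begin{lemma}\label{lem:rp}
Let $r\ge1$ and let $p\colon\widetilde Q\to Q$ be a double cover of finite posets with class $x$. If $H^*(\widetilde Q)\cong H^*(S^{r-1})$ as graded vector spaces, then $1,x,\dots,x^{r-1}$ is a basis of $H^*(Q)$.
\end{lemma}

\begin{proof}
For $k\ge r$ we have $H^k(\widetilde Q)=H^{k+1}(\widetilde Q)=0$, so multiplication by $x$ is an isomorphism $H^k(Q)\to H^{k+1}(Q)$ by \eqref{eq:gysin}. As $H^k(Q)=0$ for large $k$ by (F2), we get $H^k(Q)=0$ for all $k\ge r$. This is where finiteness is used; the cover $S^{r-1}\times S^\infty\to S^{r-1}\times\mathbb{RP}^\infty$ shows that some such hypothesis is needed.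

If $r=1$, the sequence $0\to H^0(Q)\to H^0(\widetilde Q)\to H^0(Q)\to H^1(Q)=0$ is exact and its second term has dimension $2$, so $\dim H^0(Q)=1$.

Let $r\ge2$. In degree $0$ the map $p^*$ is injective with one-dimensional target and $Q\ne\emptyset$, so $p^*$ is an isomorphism, $\tau=0$, and multiplication by $x$ is injective on $H^0(Q)=\mathbb Z/2$. For $1\le k\le r-2$ we have $H^k(\widetilde Q)=0$, so multiplication by $x$ is surjective onto $H^k(Q)$ and injective on $H^k(Q)$. By induction $H^k(Q)$ is spanned by $x^k\ne0$ for $k\le r-2$, and $x^{r-1}\ne0$. Finally $\tau$ maps the one-dimensional space $H^{r-1}(\widetilde Q)$ onto $H^{r-1}(Q)$ because $H^r(Q)=0$, so $x^{r-1}$ spans $H^{r-1}(Q)$.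
\end{proof}

All our finite double covers come from the involution $Y\mapsto-Y$ on the poset $\Sigma=\mathbb S^E\setminus\{0\}$ of nonzero sign vectors.

\begin{lemma}\label{lem:cover}
Let $B$ be a finite poset and let $\widetilde Q\subseteq B\times\Sigma$ be a subposet of the product that is stable under $(b,Y)\mapsto(b,-Y)$. Let $Q$ be the set of orbits $(b,[Y])$, with $(b,[Y])\le(b',[Y'])$ if $b\le b'$ and $Y\le\varepsilon Y'$ for some $\varepsilon=\pm1$. Then $Q$ is a poset and $p\colon\widetilde Q\to Q$ is a double cover.
\end{lemma}

\begin{proof}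
The relation is reflexive and transitive. If $Y\le\varepsilon Y'$ and $Y'\le\varepsilon'Y$, then $Y$ and $Y'$ have the same support and $Y=\varepsilon Y'$, which gives antisymmetry. Fix $q=(b,[Y])$. Since $Y\neq0$, no sign vector lies above both $Y$ and $-Y$. Hence $p^{-1}(Q_{\ge q})$ is the disjoint union of the open sets $\widetilde Q_{\ge(b,Y)}$ and $\widetilde Q_{\ge(b,-Y)}$, and each maps bijectively onto $Q_{\ge q}$. The inverse bijections preserve the order: if $Y\le Y'$, $Y\le Y''$ and $Y'\le\varepsilon Y''$, then $Y\le\varepsilon Y''$ and $Y\le Y''$, so $\varepsilon=1$; the argument for $-Y$ is the same.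
\end{proof}

\subsection{Oriented matroids}
The \emph{composition} of sign vectors $Y,Z\in\mathbb S^E$ is $(Y\circ Z)(e)=Y(e)$ if $Y(e)\ne0$ and $Z(e)$ otherwise. The vectors $Y$ and $Z$ are \emph{orthogonal} if the family $Y(e)Z(e)$, $e\in E$, is balanced. Let $M=[\chi]$ be an oriented matroid of rank $r$ on $E$. The sets $\{a_1,\dots,a_r\}$ with $\chi(a_1,\dots,a_r)\ne0$ are the bases of a matroid. The rank of $A\subseteq E$ is the largest size of the intersection of $A$ with a basis, a \emph{loop} is an element that lies in no basis, and a \emph{hyperplane} is a maximal subset of rank $r-1$. We use the following facts from \cite[Chs.~3--5]{OM}.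
\begin{enumerate}
\item[(O1)] The \emph{cocircuits} of $M$ are the nonzero vectors among $\pm\big(e\mapsto\chi(a_1,\dots,a_{r-1},e)\big)$. Their zero sets are the hyperplanes. The set $\mathcal L(M)$ of \emph{covectors} consists of $0$ and all compositions of cocircuits. It is closed under negation and composition, covectors vanish on loops, and every nonzero covector $Y$ has a cocircuit $C\le Y$. We put $\mathcal L^\times(M)=\mathcal L(M)\setminus\{0\}$; it is empty for $r=0$.
\item[(O2)] If $A\subseteq E$ has rank $r$, the \emph{restriction} $M|A=[\chi|_A]$ has rank $r$ and $\mathcal L(M|A)=\{Y|_A:Y\in\mathcal L(M)\}$. If $e$ is not a loop, the \emph{contraction} $M/e=[\chi(e,\cdot)]$ is an oriented matroid of rank $r-1$ on $E\setminus e$, and $\mathcal L(M/e)=\{Y|_{E\setminus e}:Y\in\mathcal L(M),\ Y(e)=0\}$.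
\item[(O3)] (Folkman--Lawrence.) For $r\ge1$ the order complex of $\mathcal L^\times(M)$ is homeomorphic to $S^{r-1}$.
\item[(O4)] For distinct $b_1,\dots,b_{r+1}\in E$ let $D_b$ be the vector with $D_b(b_k)=(-1)^k\chi(b_1,\dots,\widehat{b_k},\dots,b_{r+1})$ and $D_b(e)=0$ for all other $e$. The \emph{circuits} of $M$ are the nonzero vectors among the $\pm D_b$. A sign vector is a covector if and only if it is orthogonal to all circuits.
\item[(O5)] If $M=\mu(V)$ for a subspace $V\subseteq\mathbb R^E$, then $\mathcal L(M)=\{\operatorname{sign}(v):v\in V\}$.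
\end{enumerate}
By (O5) and (O3), $\mathcal L^\times(M)$ is a substitute for the unit sphere of $V$ that exists whether or not $V$ does.

\subsection{Stiefel--Whitney classes and flag manifolds}\label{sub:SW}
A real vector bundle $V$ of rank $r$ has a total class $w(V)=1+w_1(V)+\dots+w_r(V)$, $w_j(V)\in H^j$, which is natural, equals $1$ for trivial bundles, and satisfies the Whitney formula $w(V\oplus W)=w(V)w(W)$. If $V$ has a nowhere zero section, then $w_r(V)=0$. For a line bundle $\lambda$ one has $w_r(V\otimes\lambda)=\sum_{j=0}^rw_j(V)w_1(\lambda)^{r-j}$.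

Let $V$ be a bundle of rank $r\ge1$ over $X$, let $P(V)$ be the bundle of lines in $V$, let $\lambda\subseteq V$ be the tautological line bundle on $P(V)$, and let $\xi=w_1(\lambda)$. The unit sphere bundle of $\lambda$ is the double cover $S(V)\to P(V)$, so $\xi$ is the class of this cover. By the Leray--Hirsch theorem, $H^*(P(V))$ is a free $H^*(X)$-module with basis $1,\xi,\dots,\xi^{r-1}$. A metric gives $V\otimes\lambda\cong\operatorname{Hom}(\lambda,V)$, and the inclusion $\lambda\subseteq V$ is a nowhere zero section of this bundle. Hence
\begin{equation}\label{eq:groth}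
\sum_{j=0}^rw_j(V)\,\xi^{r-j}=0\quad\text{in }H^*(P(V)),
\end{equation}
and this relation determines the classes $w_j(V)$.

Put $V_0=0$, $V_{s+1}=\mathbb R^E$, $r_0=0$, $r_{s+1}=n$ and $d_i=r_i-r_{i-1}$.
\begin{enumerate}
\item[(B)] (Borel \cite{Bor}.) $H^*(X)$ is the quotient of the polynomial ring over $\mathbb Z/2$ on the classes $w_j(V_i/V_{i-1})$, $1\le i\le s+1$, $1\le j\le d_i$, by the relations given by the homogeneous components of $\prod_{i=1}^{s+1}w(V_i/V_{i-1})=1$.
\end{enumerate}

\begin{lemma}\label{lem:gen}
The ring $H^*(X)$ is generated by the classes $w_j(V_i)$, $1\le i\le s$, $1\le j\le r_i$.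
\end{lemma}

\begin{proof}
Orthogonal complements give $V_i\cong V_{i-1}\oplus V_i/V_{i-1}$, so $w(V_i/V_{i-1})=w(V_i)\,w(V_{i-1})^{-1}$, with $w(V_0)=w(V_{s+1})=1$. The element $u=w(V_{i-1})-1$ is nilpotent, so the inverse is the finite sum $1+u+u^2+\cdots$. Thus the generators in (B) are polynomials in the $w_j(V_i)$.
\end{proof}

\section{Rank one and rank two}\label{sec:small}

\begin{example}[rank one]\label{ex:rank1}
Let $\mathbf r=(1)$. For any nonzero $\chi\colon E\to\mathbb S$ the family \eqref{eq:GP} consists of $-\chi(b_1)\chi(b_2)$ and $\chi(b_2)\chi(b_1)$, and it is balanced. So $F=\Sigma/\pm$, and $\Sigma\to\Sigma/\pm$ is a double cover by Lemma~\ref{lem:cover} with $B$ a point. Let $y$ be its class. By (O5), $\Sigma=\mathcal L^\times(\mu(\mathbb R^E))$ is the poset of nonzero covectors of an oriented matroid of rank $n$, so it has the cohomology of $S^{n-1}$ by (O3) and (F2). Lemma~\ref{lem:rp} gives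
\[
H^*(\Sigma/\pm)=(\mathbb Z/2)[y]/(y^n).
\]
The map $\operatorname{sign}\colon S^{n-1}\to\Sigma$ covers $\mu\colon\mathbb{RP}^{n-1}\to\Sigma/\pm$ and is bijective on fibers. Hence $\mu^*y$ is the class of the cover $S^{n-1}\to\mathbb{RP}^{n-1}$, which is $w_1(V_1)$, and $\mu^*$ is an isomorphism onto $H^*(\mathbb{RP}^{n-1})=(\mathbb Z/2)[w_1(V_1)]/(w_1(V_1)^n)$.
\end{example}

In rank one the projective bundle is the base itself. The difficulty of the general case first appears in rank two.

\begin{example}[rank two]\label{ex:rank2}
Let $n=3$ and $W_\epsilon=\{(a,b,a+\epsilon b):a,b\in\mathbb R\}$ for $\epsilon\ge0$, the row space of the matrix with rows $(1,0,1)$ and $(0,1,\epsilon)$. Its minors are $\Delta(1,2)=1$, $\Delta(1,3)=\epsilon$, $\Delta(2,3)=-1$. Let $M=\mu(W_0)$ and $M'=\mu(W_\epsilon)$ for $\epsilon>0$. Then $M<M'$. Let $(a,b)$ make a half turn counterclockwise from $(1,0)$. By (O5) we meet the covectors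
\[
\begin{array}{ll}
M\colon & {+0+},\ \ {+++},\ \ {0+0},\ \ {-+-},\\[2pt]
M'\colon & {+0+},\ \ {+++},\ \ {0++},\ \ {-++},\ \ {-+0},\ \ {-+-},
\end{array}
\]
and the second half turn gives their negatives. Both posets are circles, one with $8$ elements and one with $12$. Every neighborhood of $M$ contains $M'$, so the family of posets $\mathcal L^\times(\cdot)$ is not locally trivial. Neither poset contains the other: ${0+0}$ is not a covector of $M'$, and ${0++}$ is not a covector of $M$.

There is still a comparison map. Send $Y'\in\mathcal L^\times(M')$ to the largest covector $\rho(Y')$ of $M$ with $\rho(Y')\le Y'$. Covectors of $M$ have equal first and third entries, so both entries of $\rho(Y')$ must be $0$ when $Y'(1)\neq Y'(3)$. We find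
\[
\begin{array}{c|cccccc}
Y' & {+0+} & {+++} & {0++} & {-++} & {-+0} & {-+-}\\ \hline
\rho(Y') & {+0+} & {+++} & {0+0} & {0+0} & {0+0} & {-+-}
\end{array}
\]
and $\rho(-Y')=-\rho(Y')$. The map $\rho$ collapses the arc from ${0++}$ to ${-+0}$, which shrinks to a point as $\epsilon\to0$, onto the vertex ${0+0}$. It preserves the order and, what matters most, it never takes the value $0$.
\end{example}

\section{Covectors under degeneration}\label{sec:key}

The next lemma says that the map $\rho$ of Example~\ref{ex:rank2} always avoids $0$. For a convergent family of subspaces $W_\epsilon\to W_0$ with $\mu(W_\epsilon)=M'$ this follows from compactness: choose unit vectors $v_\epsilon\in W_\epsilon$ with sign vector $Y'$, and let $v\in W_0$ be a limit point; then $0\ne\operatorname{sign}(v)\le Y'$. For a general pair $M\le M'$ no such family is given, and we argue by induction on the rank.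

\begin{lemma}\label{lem:key}
Let $M\le M'$ be oriented matroids of the same rank $r$ on a finite set $E$, and let $Y'\ne0$ be a covector of $M'$. Then there is a covector $Y\ne0$ of $M$ with $Y\le Y'$.
\end{lemma}

The natural step is to replace $Y'$ by a cocircuit below it and to contract an element $e$ at which the cocircuit vanishes. This fails if $e$ is a loop of $M$. For instance, let $M_0=\mu(\{(a,b,0)\})$, which lies below the matroid $M'$ of Example~\ref{ex:rank2}. The cocircuit ${-+0}$ of $M'$ vanishes only at $3$, and $\chi_0(3,\cdot)=0$ is not a chirotope. So we first remove the loops of $M$ and choose the cocircuit afterwards; in the example, ${-+}$ lies above the cocircuit ${0+}$ of $M'|\{1,2\}$.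

\begin{proof}
We use induction on $r$, for all ground sets at once. For $r=0$ there are no nonzero covectors. Let $r\ge1$, choose representatives with $\chi\le\chi'$, and let $A\subseteq E$ be the set of elements that are not loops of $M$. Every basis of $M$ lies in $A$ and is a basis of $M'$. So $A$ has rank $r$ in both matroids, and $M|A\le M'|A$.

By (O1) there is a cocircuit of $M'$ below $Y'$. Its zero set has rank $r-1$ in $M'$ and cannot contain $A$. Hence $Y'|_A\ne0$. By (O2), $Y'|_A$ is a covector of $M'|A$, and by (O1) there is a cocircuit $C$ of $M'|A$ with $C\le Y'|_A$.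

Let $r=1$. Then $C=\varepsilon\chi'|_A$ with $\varepsilon=\pm1$. The function $\chi$ is nowhere zero on $A$ and $\chi\le\chi'$, so $\chi|_A=\chi'|_A$. The cocircuit $Y=\varepsilon\chi$ of $M$ equals $C$ on $A$ and vanishes outside $A$, so $Y\le Y'$.

Let $r\ge2$. The zero set of $C$ has rank $r-1\ge1$ in $M'|A$, so it contains an element $e\in A$. This $e$ lies in a basis of $M$, which is contained in $A$ and is a basis of $M'$, so $e$ is a loop of neither $M|A$ nor $M'|A$. The contractions $(M|A)/e\le(M'|A)/e$ have rank $r-1$, and $C|_{A\setminus e}$ is a nonzero covector of the second one by (O2). By induction there is a covector $Z$ of $(M|A)/e$ with $0\ne Z\le C|_{A\setminus e}$. Applying (O2) twice, we find $Y\in\mathcal L(M)$ with $Y|_{A\setminus e}=Z$ and $Y(e)=0$. Outside $A$ the covector $Y$ vanishes by (O1). On $A\setminus e$ we have $Y=Z\le C\le Y'$, so $0\ne Y\le Y'$.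
\end{proof}

\section{Combinatorial projective bundles}\label{sec:bundle}

Fix $i$ with $1\le i\le s$ and $r=r_i\ge1$. Let
\[
\widetilde{\mathcal P}_i=\{(\mathbf M,Y):\mathbf M\in F,\ Y\in\mathcal L^\times(M_i)\}\subseteq F\times\Sigma
\]
with the product order, and let $\mathcal P_i$ be its quotient by $(\mathbf M,Y)\mapsto(\mathbf M,-Y)$, ordered as in Lemma~\ref{lem:cover}. Then $\widetilde{\mathcal P}_i\to\mathcal P_i$ is a double cover; let $x=x_i\in H^1(\mathcal P_i)$ be its class. The projections $\tilde\pi\colon\widetilde{\mathcal P}_i\to F$ and $\pi\colon\mathcal P_i\to F$ are the models of $S(V_i)\to X$ and $P(V_i)\to X$.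

The proof of the Leray--Hirsch theorem for a bundle computes over small open sets, where the bundle is trivial, and then glues. In $F$ the smallest open set around $\mathbf M$ is $F_{\ge\mathbf M}$, and the following lemma replaces local triviality.

\begin{lemma}\label{lem:local}
For every $\mathbf M\in F$, the classes $1,x,\dots,x^{r-1}$ restrict to a basis of $H^*(\pi^{-1}(F_{\ge\mathbf M}))$.
\end{lemma}

\begin{proof}
Put $\widetilde Q=\tilde\pi^{-1}(F_{\ge\mathbf M})$. For $(\mathbf M',Y')\in\widetilde Q$ consider the set
\[
K(Y')=\{Y\in\mathcal L^\times(M_i):Y\le Y'\}.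
\]
It is nonempty by Lemma~\ref{lem:key}, since $M_i\le M_i'$. Let $Y_1,Y_2\in K(Y')$. Both agree with $Y'$ on their supports, so $Y_1\circ Y_2$ equals $Y'$ on the union of the supports and vanishes elsewhere. It is a covector of $M_i$ by (O1), so it belongs to $K(Y')$, and it lies above $Y_1$ and $Y_2$. Hence the finite set $K(Y')$ has a largest element $\rho(\mathbf M',Y')$. If $Y'\le Y''$ then $K(Y')\subseteq K(Y'')$, so $\rho\colon\widetilde Q\to\mathcal L^\times(M_i)$ preserves the order.

Let $\iota\colon\mathcal L^\times(M_i)\to\widetilde Q$, $\iota(Y)=(\mathbf M,Y)$, be the inclusion of the fiber. Then $\rho\iota=\mathrm{id}$, and $\iota\rho\le\mathrm{id}$ because $\mathbf M\le\mathbf M'$ and $\rho(\mathbf M',Y')\le Y'$. By (F1), $\iota$ is a homotopy equivalence. By (O3) and (F2), $\widetilde Q$ has the cohomology of $S^{r-1}$. Now apply Lemma~\ref{lem:rp} to the cover $\widetilde Q\to\pi^{-1}(F_{\ge\mathbf M})$, whose class is the restriction of $x$.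
\end{proof}

\begin{proposition}[Leray--Hirsch]\label{prop:LH}
For every open $U\subseteq F$ the map
\[
\Phi_U\colon\bigoplus_{k=0}^{r-1}H^{*-k}(U)\to H^*(\pi^{-1}U),\qquad(\alpha_k)\mapsto\sum_k\pi^*(\alpha_k)\,x^k,
\]
is an isomorphism.
\end{proposition}

\begin{proof}
We use induction on $|U|$; for $U=\emptyset$ both sides are zero. If $U$ has a minimum $\mathbf M$, then $U=F_{\ge\mathbf M}$ is contractible by (F1), and the claim is Lemma~\ref{lem:local}. Otherwise let $\mathbf M$ be a minimal element of $U$, and put $U_1=U\setminus\{\mathbf M\}$ and $U_2=F_{\ge\mathbf M}$. The set $U_1$ is open because $\mathbf M$ is minimal, and $U_2\subsetneq U$ because $U$ is an up-set and $\mathbf M$ is not a minimum. So $U=U_1\cup U_2$, and $U_1$, $U_2$, $U_1\cap U_2$ are open and smaller than $U$.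

Choose cocycles $\zeta_k$ on $\mathcal P_i$ that represent $x^k$. The formula $(\alpha_k)\mapsto\sum_k\pi^*\alpha_k\cup\zeta_k$ defines cochain maps that commute with restriction to open subsets. It also makes sense for cochains defined only on simplices contained in $U_1$ or in $U_2$, since the front face of a simplex in $\pi^{-1}U_l$ projects into $U_l$. Hence the maps $\Phi$ form a morphism from a sum of shifted Mayer--Vietoris sequences of $(U_1,U_2)$ to the Mayer--Vietoris sequence of $(\pi^{-1}U_1,\pi^{-1}U_2)$. The five lemma finishes the induction.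
\end{proof}

Take $U=F$ and regard $H^*(\mathcal P_i)$ as an algebra over the commutative ring $H^*(F)$ through $\pi^*$. Expanding $x_i^{r_i}$ in the basis $1,x_i,\dots,x_i^{r_i-1}$ gives unique classes $w_{i,j}\in H^j(F)$, $1\le j\le r_i$, such that
\begin{equation}\label{eq:f}
f_i(t)=t^{r_i}+w_{i,1}t^{r_i-1}+\dots+w_{i,r_i}\quad\text{satisfies}\quad f_i(x_i)=0 .
\end{equation}
We put $w_{i,0}=1$. Since $f_i$ is monic, $H^*(F)[t]/(f_i)$ is free with basis $1,t,\dots,t^{r_i-1}$, and therefore
\begin{equation}\label{eq:ring}
H^*(F)[t]/(f_i)\cong H^*(\mathcal P_i),\qquad t\mapsto x_i .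
\end{equation}
For $r_i=0$ we put $f_i=1$.

\section{Comparison with the flag manifold}\label{sec:compare}

\begin{proof}[Proof of Theorem~\ref{thm:surj}]
Let $r_i\ge1$. By (O5) there is a map
\[
\tilde\nu\colon S(V_i)\to\widetilde{\mathcal P}_i,\qquad(V_\bullet,v)\mapsto(\mu(V_\bullet),\operatorname{sign}(v)),
\]
where $V_\bullet$ is a flag and $v\in V_i$ is a unit vector. The preimage of the basic open set above $(\mathbf M,Y)$ is given by the conditions $\mu(V_\bullet)\ge\mathbf M$ and $\operatorname{sign}(v)\ge Y$. The first is open because $\mu$ is continuous, and the second prescribes the signs of the coordinates $v(e)$ with $Y(e)\ne0$. So $\tilde\nu$ is continuous. It commutes with negation, so it induces a continuous map $\nu\colon P(V_i)\to\mathcal P_i$ over $\mu$, and it maps the fiber $\{v,-v\}$ bijectively onto $\{\operatorname{sign}(v),-\operatorname{sign}(v)\}$. By naturality $\nu^*x_i=\xi_i$, the class of $S(V_i)\to P(V_i)$. Applying $\nu^*$ to \eqref{eq:f} gives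
\[
\sum_{j=0}^{r_i}\mu^*(w_{i,j})\,\xi_i^{\,r_i-j}=0\quad\text{in }H^*(P(V_i)).
\]
Subtract \eqref{eq:groth} for $V=V_i$. The terms $\xi_i^{r_i}$ cancel, and $1,\xi_i,\dots,\xi_i^{r_i-1}$ is a basis over $H^*(X)$, so
\begin{equation}\label{eq:pull}
\mu^*(w_{i,j})=w_j(V_i)\qquad(1\le i\le s,\ 1\le j\le r_i).
\end{equation}
The image of the ring homomorphism $\mu^*$ contains the generators of Lemma~\ref{lem:gen}, so $\mu^*$ is surjective.
\end{proof}

\section{The multiplicative section}\label{sec:section}

To define a ring homomorphism out of $H^*(X)$ we use the presentation (B). We need classes on $F$ that play the role of $w_j(V_i/V_{i-1})$, vanish for $j>d_i$, and have total product $1$. Instead of modeling the quotient bundles, we encode the Whitney formula as a factorization. Put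
\[
f_i^{\mathbb R}=\sum_{j=0}^{r_i}w_j(V_i)\,t^{r_i-j},\qquad g_i^{\mathbb R}=\sum_{j=0}^{d_i}w_j(V_i/V_{i-1})\,t^{d_i-j}.
\]
Comparing coefficients of $t$, the formula $w(V_i)=w(V_{i-1})\,w(V_i/V_{i-1})$ reads $f_i^{\mathbb R}=f_{i-1}^{\mathbb R}g_i^{\mathbb R}$. So we have to show that $f_{i-1}$ divides $f_i$, and by \eqref{eq:ring} this means $f_i(x_{i-1})=0$. So far only the conditions \eqref{eq:GP} with $i=j$ were used. Those with $i<j$ enter now, as the analog of $V_i\subseteq V_j$.

\begin{lemma}\label{lem:incl}
For $\mathbf M\in F$ and $i\le j$ we have $\mathcal L(M_i)\subseteq\mathcal L(M_j)$.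
\end{lemma}

\begin{proof}
We may assume $r_i\ge1$. Let $C(e)=\chi_i(a_1,\dots,a_{r_i-1},e)$ and let $D_b$ be the vector of (O4) for $M_j$. The products $C(e)D_b(e)$ vanish for $e\notin\{b_1,\dots,b_{r_j+1}\}$, and for $e=b_k$ they are the members of \eqref{eq:GP}. So every cocircuit of $M_i$ is orthogonal to every circuit of $M_j$, hence a covector of $M_j$ by (O4). Since $\mathcal L(M_j)$ is closed under composition, it contains $\mathcal L(M_i)$.
\end{proof}

\begin{lemma}\label{lem:div}
Put $f_0=1$ and $f_{s+1}=t^n$. For $1\le i\le s+1$ there are unique classes $c_{i,j}\in H^j(F)$, $0\le j\le d_i$, with $c_{i,0}=1$ and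
\[
f_i=f_{i-1}\,g_i\quad\text{in }H^*(F)[t],\qquad g_i=\sum_{j=0}^{d_i}c_{i,j}\,t^{d_i-j}.
\]
Moreover $\prod_{i=1}^{s+1}(1+c_{i,1}+\dots+c_{i,d_i})=1$ in $H^*(F)$.
\end{lemma}

\begin{proof}
We first show that $f_{i-1}$ divides $f_i$. If $r_{i-1}=0$ then $f_{i-1}=1$, so let $r_{i-1}\ge1$; in particular $i\ge2$.

Let $i\le s$. By Lemma~\ref{lem:incl}, $\widetilde{\mathcal P}_{i-1}\subseteq\widetilde{\mathcal P}_i$. This inclusion covers an inclusion $\mathcal P_{i-1}\subseteq\mathcal P_i$ over $F$ and is bijective on fibers, so $x_i$ restricts to $x_{i-1}$. Restricting $f_i(x_i)=0$ gives $f_i(x_{i-1})=0$, and \eqref{eq:ring} for $i-1$ gives $f_{i-1}\mid f_i$.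

Let $i=s+1$. The projection $\widetilde{\mathcal P}_s\to\Sigma$, $(\mathbf M,Y)\mapsto Y$, preserves the order, covers the order-preserving map $\mathcal P_s\to\Sigma/\pm$, and is bijective on fibers. So $x_s$ is the pullback of the class $y$ of Example~\ref{ex:rank1}, and $y^n=0$ gives $x_s^n=0$. By \eqref{eq:ring}, $f_s\mid t^n$.

A monic polynomial is not a zero divisor, so the quotient $g_i$ is unique. Give $t$ degree $1$. Then $f_i$ and $f_{i-1}$ are homogeneous of degrees $r_i$ and $r_{i-1}$, so the component of $g_i$ of degree $d_i$ is also a quotient, and by uniqueness $g_i$ is homogeneous of degree $d_i$. This gives the stated form, and the coefficient of $t^{r_i}$ gives $c_{i,0}=1$. Finally $g_1\cdots g_{s+1}=f_{s+1}=t^n$; set $t=1$.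
\end{proof}

Recall that the Steenrod squares $Sq^k\colon H^m\to H^{m+k}$ are natural additive maps with $Sq^0=\mathrm{id}$, $Sq^k\alpha=\alpha^2$ for $k=m$ and $Sq^k\alpha=0$ for $k>m$. By the Cartan formula, $Sq=\sum_kSq^k$ is a ring homomorphism. For a class $x$ of degree $1$ we get $Sq(x)=x(1+x)$.

\begin{proof}[Proof of Theorem~\ref{thm:split}]
\emph{The section.} By (B) and the last assertion of Lemma~\ref{lem:div}, read degree by degree, there is a unique homomorphism of graded rings $\sigma\colon H^*(X)\to H^*(F)$ with $\sigma(w_j(V_i/V_{i-1}))=c_{i,j}$. Apply $\sigma$ to coefficients of polynomials in $t$. Then $\sigma(g_i^{\mathbb R})=g_i$, so $\sigma(f_i^{\mathbb R})=\sigma(g_1^{\mathbb R}\cdots g_i^{\mathbb R})=g_1\cdots g_i=f_i$, that is, $\sigma(w_j(V_i))=w_{i,j}$. By \eqref{eq:pull} the ring homomorphism $\mu^*\sigma$ fixes the generators $w_j(V_i)$ of Lemma~\ref{lem:gen}, so $\mu^*\sigma=\mathrm{id}$.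

\emph{Steenrod squares.} The map $\sigma$ is not induced by a map of spaces, so naturality does not apply. Instead we use that the relation $f_i(x_i)=0$ determines $Sq(w_{i,j})$, in the same way on both sides. Fix $i$ with $r=r_i\ge1$, and identify $H^*(P(V_i))=H^*(X)[t]/(f_i^{\mathbb R})$ by \eqref{eq:groth} and $H^*(\mathcal P_i)=H^*(F)[t]/(f_i)$ by \eqref{eq:ring}. In both rings $Sq(t)=t(1+t)$, and $Sq$ commutes with pullback from the base. Applying $Sq$ to the relations \eqref{eq:groth} and \eqref{eq:f} gives, in the first and the second ring respectively,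
\[
\sum_{j=1}^rSq(w_j(V_i))\,t^{r-j}(1+t)^{r-j}=t^r(1+t)^r,\qquad
\sum_{j=1}^rSq(w_{i,j})\,t^{r-j}(1+t)^{r-j}=t^r(1+t)^r .
\]
As $\sigma(f_i^{\mathbb R})=f_i$, the map $\sigma$ extends to a ring homomorphism from the first ring to the second with $t\mapsto t$. Apply it to the first equation and subtract the second:
\begin{equation}\label{eq:sq}
\sum_{j=1}^r\gamma_j\,t^{r-j}(1+t)^{r-j}=0\ \text{ in }H^*(\mathcal P_i),\qquad\gamma_j=\sigma Sq(w_j(V_i))-Sq(w_{i,j})\in H^*(F).
\end{equation}
Let $\gamma_j^{(p)}$ be the component of $\gamma_j$ in $H^p(F)$. Suppose that some $\gamma_j^{(p)}$ is nonzero, and let $m$ be the least value of $p+r-j$ over all such pairs $(j,p)$. Since $(1+t)^{r-j}$ is $1$ plus terms of positive degree, the component of \eqref{eq:sq} of degree $m$ is $\sum_j\gamma_j^{(m-r+j)}t^{r-j}=0$. The elements $1,t,\dots,t^{r-1}$ form a basis over $H^*(F)$, so all these coefficients vanish, contrary to the choice of $m$. Hence $\gamma_j=0$, that is, $\sigma Sq(w_j(V_i))=Sq\,\sigma(w_j(V_i))$. The ring homomorphisms $\sigma Sq$ and $Sq\,\sigma$ agree on generators, so they are equal. For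 $\alpha\in H^m(X)$ the components of degree $m+k$ give $\sigma Sq^k\alpha=Sq^k\sigma\alpha$.

\emph{Consequences.} Cohomology with coefficients in a field is dual to homology, and all groups are finite-dimensional, because $X$ is a compact manifold and (F2) applies to $F$. The transpose of $\sigma$ is a map $H_*(F)\to H_*(X)$ that is left inverse to $\mu_*$, which proves (a). In (b), $\mu$ factors as $X\to R\hookrightarrow F$. The composite of $\sigma$ with the restriction $H^*(F)\to H^*(R)$ is a homomorphism of graded rings, commutes with Steenrod squares by naturality, and is a section of $H^*(R)\to H^*(X)$.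
\end{proof}

\begin{remark}[the conditions with $i<j$ are needed]
Let $\mathbf r=(1,1)$ and $n\ge2$. Then $V_1=V_2$, so the existence of $\sigma$ forces $w_{1,1}=w_{2,1}$. Without the condition for $(i,j)=(1,2)$, the space $F$ would be replaced by $(\Sigma/\pm)\times(\Sigma/\pm)$. Sections~\ref{sec:bundle} and~\ref{sec:compare} still apply, each $\mathcal P_i$ is the base itself, and $w_{i,1}=x_i$ is the pullback of $y$ from the $i$-th factor. The two pullbacks differ: on $(\Sigma/\pm)\times\{\text{point}\}$ they restrict to $y\ne0$ and to $0$.
\end{remark}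

\begin{remark}[a projective bundle formula]
Let $\mathbf r=(r)$ with $r\ge1$. Then $\mathcal P_1$ is itself a space of oriented flag matroids. A pair $([Y],[\chi])$ with $Y\in\Sigma$ and $\chi$ a chirotope of rank $r$ lies in $\mathrm{Fl}((1,r),E)(\mathbb S)$ if and only if the families $(-1)^kY(b_k)\chi(b_1,\dots,\widehat{b_k},\dots,b_{r+1})$ are balanced. If $b_k=b_l$ with $k<l$, all other members vanish and these two are opposite, since moving the repeated entry changes $\chi$ by $(-1)^{l-k-1}$. For distinct $b_k$ the condition is orthogonality of $Y$ to $D_b$. By (O4) the pair lies in $\mathrm{Fl}((1,r),E)(\mathbb S)$ exactly when $Y$ is a covector of $[\chi]$. The orders agree, so $\mathcal P_1=\mathrm{Fl}((1,r),E)(\mathbb S)$ and \eqref{eq:ring} becomes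
\[
H^*(\mathrm{Fl}((1,r),E)(\mathbb S))\cong H^*(\mathrm{Fl}((r),E)(\mathbb S))[t]/(f_1(t)).
\]
\end{remark}

\begin{thebibliography}{9}

\bibitem{OM}
Bj\"orner, Las Vergnas, Sturmfels, White and Ziegler, \emph{Oriented Matroids}.

\bibitem{Bor}
Borel, \emph{La cohomologie mod 2 de certains espaces homog\`enes}, Comment. Math. Helv. \textbf{27} (1953).

\bibitem{JL}
Manoel Jarra and Oliver Lorscheid, \emph{Flag matroids with coefficients}, arXiv:2204.04658 (2022).

\bibitem{McC}
McCord, Duke Math. J. \textbf{33} (1966).

\end{thebibliography}
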